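# Powers of two and $Q$-key polynomials: a forced multiplicity

## 1. Every coefficient a power of two: the guess and its first tests

Here is a guess that looks very natural. There is a family of polynomials $\mathfrak S^{\mathsf O}_z$ indexed by involutions, and a family of polynomials $\kappa^{\mathsf Q}_\alpha$ indexed by certain integer sequences. In small cases each $\mathfrak S^{\mathsf O}_z$ is a sum of different $\kappa^{\mathsf Q}_\alpha$'s, each with a coefficient that is a power of two, and the exponent has a simple description. One would guess that this always happens. The precise form of the guess is the following statement, which is put as a prove-or-disprove problem with source Eric Marberg and Travis Scrimshaw, "Key and Lascoux polynomials for symmetric orbit closures", arXiv:2302.04226 (2023).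

**Statement (P).** Let $z\in I_\infty$. Then $\mathfrak S^{\mathsf O}_z$ is a linear combination of distinct $Q$-key polynomials with coefficients that are integral powers of two. More specifically, there is a finite set $\mathcal Y(z)$ of symmetric weak compositions with
$$\mathfrak S^{\mathsf O}_z=\sum_{\alpha\in\mathcal Y(z)}2^{\mathsf{cyc}(z)-\mathsf{diag}(\alpha)}\,\kappa^{\mathsf Q}_\alpha .$$

We now define all the words and then test (P).

Let $\mathbb P=\{1,2,3,\dots\}$ and $[n]=\{1,\dots,n\}$. A permutation of $\mathbb P$ has support in $[n]$ if it fixes every integer larger than $n$. Write $s_i=(i\ \,i+1)$. Let $I_\infty$ be the set of involutions ($z=z^{-1}$, the identity included) with finite support, and let $\mathsf{cyc}(z)=|\{i:i<z(i)\}|$ be the number of nontrivial cycles of $z$.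

**Definition (diagrams).** The Rothe diagram of a permutation $w$ is $D(w)=\{(i,w(j)):i<j,\ w(i)>w(j)\}$. We call $w$ dominant if it is $132$-avoiding. For a partition $\lambda$ put $D_\lambda=\{(i,j):1\le j\le\lambda_i\}$.

For example $w=321$ has $D(w)=\{(1,2),(1,1),(2,1)\}=D_{(2,1)}$.

**Definition (operators).** On polynomials in $x_1,x_2,\dots$ let $s_i$ swap $x_i$ and $x_{i+1}$, and put
$$\partial_if=\frac{f-s_if}{x_i-x_{i+1}},\qquad \pi_if=\partial_i(x_if).$$

Three rules will be used all the time. If $s_ig=g$, then $\partial_i(gh)=g\,\partial_ih$ and $\pi_i(gh)=g\,\pi_ih$. Since $\pi_i1=\partial_i x_i=1$, this gives $\pi_ig=g$ whenever $s_ig=g$. Finally $\pi_ix_i=x_i+x_{i+1}$.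

**Definition (orthogonal involution Schubert polynomials).** These are the unique polynomials $\mathfrak S^{\mathsf O}_z$, $z\in I_\infty$, such that $\mathfrak S^{\mathsf O}_z=\prod_{(i,j)\in D(z),\,i\ge j}(x_i+x_j)$ if $z$ is dominant, and for all $z\in I_\infty$ and $i\in\mathbb P$
$$\partial_i\mathfrak S^{\mathsf O}_z=\begin{cases}0&\text{if }z(i)<z(i+1),\\ 2\,\mathfrak S^{\mathsf O}_{zs_i}&\text{if }z(i)=i+1,\\ \mathfrak S^{\mathsf O}_{s_izs_i}&\text{otherwise.}\end{cases}\tag{1}$$

**Definition (symmetric weak compositions).** A weak composition is a sequence $\alpha=(\alpha_1,\alpha_2,\dots)$ of nonnegative integers with finitely many nonzero terms. It has support in $[m]$ if $\alpha_i=0$ for $i>m$. Let $\lambda(\alpha)$ be the partition obtained by sorting $\alpha$. We call $\alpha$ symmetric if $\lambda(\alpha)$ equals its transpose. Let $\mathsf{diag}(\alpha)=|\{i:\lambda(\alpha)_i\ge i\}|$, the number of diagonal boxes of $\lambda(\alpha)$.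

For example $(2,0,1)$ and $(0,2,1)$ are symmetric, with sort $(2,1)$ and $\mathsf{diag}=1$. We omit trailing zeros, and commas when no confusion is possible.

**Definition ($Q$-keys).** For a symmetric partition $\lambda$ put $\kappa^{\mathsf Q}_\lambda=\prod_{(i,j)\in D_\lambda,\,i\ge j}(x_i+x_j)$; equivalently, $\kappa^{\mathsf Q}_\lambda=\mathfrak S^{\mathsf O}_y$ for the dominant $y\in I_\infty$ with $D(y)=D_\lambda$. If $\alpha$ is a symmetric weak composition and $\alpha_i<\alpha_{i+1}$, then $\kappa^{\mathsf Q}_\alpha=\pi_i\kappa^{\mathsf Q}_{s_i\alpha}$, where $s_i\alpha$ swaps the entries in positions $i,i+1$.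

For the sort $(2,1)$ the definition gives, step by step,
$$\begin{aligned}\kappa^{\mathsf Q}_{210}&=2x_1(x_1+x_2), & \kappa^{\mathsf Q}_{201}&=\pi_2\kappa^{\mathsf Q}_{210}=2x_1(x_1+x_2+x_3),\\ \kappa^{\mathsf Q}_{120}&=\pi_1\kappa^{\mathsf Q}_{210}=2(x_1+x_2)^2, & \kappa^{\mathsf Q}_{021}&=\pi_1\kappa^{\mathsf Q}_{201}=2(x_1+x_2)(x_1+x_2+x_3),\\ \kappa^{\mathsf Q}_{012}&=\pi_2\kappa^{\mathsf Q}_{021}=2(x_1+x_2+x_3)^2, & \kappa^{\mathsf Q}_{102}&=\pi_2\kappa^{\mathsf Q}_{120}=2\big(x_1^2+2x_1x_2+2x_1x_3+x_2^2+x_2x_3+x_3^2\big).\end{aligned}$$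

One remark before the tests. For any $z\in I_\infty$, the box $(i,i)$ lies in $D(z)$ exactly when some $j>i$ has $z(j)=i$ and $z(i)>i$; such a $j$ must be $z(i)$, so the condition is just $i<z(i)$. Hence
$$\mathsf{cyc}(z)=|\{i:(i,i)\in D(z)\}|.\tag{2}$$

Now the tests. If $z$ is dominant with $D(z)=D_\lambda$, then $\mathfrak S^{\mathsf O}_z=\kappa^{\mathsf Q}_\lambda$, and $\mathsf{cyc}(z)=\mathsf{diag}(\lambda)$ by (2). So (P) holds with one term and coefficient $2^0$. This includes $z=1$, with $\mathfrak S^{\mathsf O}_1=1=\kappa^{\mathsf Q}_\emptyset$.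

The involution $3412=(1\,3)(2\,4)$ is dominant with diagram $D_{(2,2)}$, so $\mathfrak S^{\mathsf O}_{3412}=4x_1x_2(x_1+x_2)$. Conjugation by $s_2$ gives $2143$, and (1) with $i=2$ yields
$$\mathfrak S^{\mathsf O}_{2143}=\partial_2\big(4x_1x_2(x_1+x_2)\big)=4x_1\,\partial_2(x_1x_2+x_2^2)=4x_1(x_1+x_2+x_3)=2\,\kappa^{\mathsf Q}_{201}.$$
Here $\mathsf{cyc}=2$ and $\mathsf{diag}(201)=1$, and the coefficient is $2^{2-1}$.

The involution $4231=(1\,4)$ is dominant with diagram $D_{(3,1,1)}$, so $\mathfrak S^{\mathsf O}_{4231}=2x_1(x_1+x_2)(x_1+x_3)$. Conjugation by $s_1$ gives $1432=(2\,4)$, and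
$$\mathfrak S^{\mathsf O}_{1432}=2(x_1+x_2)\,\partial_1(x_1^2+x_1x_3)=2(x_1+x_2)(x_1+x_2+x_3)=\kappa^{\mathsf Q}_{021},$$
with $\mathsf{cyc}=\mathsf{diag}=1$ and coefficient $2^0$. So far the guess survives.

## 2. Forced coefficients: the two theorems

The guess is nevertheless false, in both sentences.

**Theorem A.** For every integer $N\ge1$ there are $z\in I_\infty$ and a symmetric weak composition $\alpha^*$ such that in every expression
$$\mathfrak S^{\mathsf O}_z=\sum_\alpha c_\alpha\,\kappa^{\mathsf Q}_\alpha\qquad(\text{finite sum over distinct symmetric }\alpha,\ c_\alpha\in\mathbb R_{\ge0})$$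
one has $c_{\alpha^*}=N\cdot2^{N+1}=N\cdot2^{\mathsf{cyc}(z)-\mathsf{diag}(\alpha^*)}$.

Here is why this refutes (P). An integral power of two is a positive number, and distinct polynomials $\kappa^{\mathsf Q}_\alpha$ have distinct indices $\alpha$. So any expression as in the first sentence of (P) is one of the expressions in Theorem A. For $N=3$ it must contain the coefficient $48$, which is not a power of two. So the first sentence fails, and with it the second. For every $N\ge2$ the formula with $\mathcal Y(z)$ fails for the corresponding $z$, since it allows only $0$ or $2^{\mathsf{cyc}(z)-\mathsf{diag}(\alpha^*)}$ at $\alpha^*$. The forced multiplicity $N$ is unbounded.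

**Theorem B.** Let $y\in I_\infty$ be dominant with $D(y)=D_{\lambda^0}$ and support in $[n]$, and let $z=y\,s_{m_1}\cdots s_{m_s}$ with $m_1>n$ and $m_{j+1}\ge m_j+2$. Then $\mathfrak S^{\mathsf O}_z=\sum_\alpha2^{\mathsf{cyc}(z)-\mathsf{diag}(\alpha)}\kappa^{\mathsf Q}_\alpha$ over an explicit finite multiset of symmetric weak compositions.

The $z$ of Theorem A are of the type in Theorem B. So expansions as in Theorem A do exist for them, with the predicted powers of two; what fails is only that each index occurs once. We prove Theorem B first, because it shows where repetitions come from.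

## 3. Chains, keys and Schubert polynomials

This section collects the textbook facts. Let $\ell(w)$ be the number of inversions of $w$. Recall that $\ell(us_i)=\ell(u)+1$ if $u(i)<u(i+1)$ and $\ell(us_i)=\ell(u)-1$ otherwise, and that $\ell(s_iu)$ behaves the same way with $u^{-1}$ in place of $u$. The operators satisfy $\pi_i^2=\pi_i$ and the braid relations, so $\pi_w=\pi_{i_1}\cdots\pi_{i_k}$ is the same for all reduced words $s_{i_1}\cdots s_{i_k}$ of $w$, and $\pi_v\pi_w=\pi_{vw}$ if $\ell(vw)=\ell(v)+\ell(w)$.

**Definition (chains).** Let $\alpha$ be a weak composition with sort $\lambda$. A chain from $\lambda$ to $\alpha$ is a sequence $\lambda=a^{(0)},a^{(1)},\dots,a^{(k)}=\alpha$ in which step $t$ swaps the entries in positions $i_t,i_t+1$, the left entry being strictly larger than the right entry before the swap.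

A chain exists: remove ascents of $\alpha$ one at a time until $\alpha$ is sorted, and read backwards. If $\alpha$ has support in $[m]$, every ascent $\alpha_i<\alpha_{i+1}$ met on the way has $i<m$, so all $i_t<m$. By definition $\kappa^{\mathsf Q}_\alpha=\pi_{i_k}\cdots\pi_{i_1}\kappa^{\mathsf Q}_\lambda$.

The result does not depend on the chain. Put $u=s_{i_k}\cdots s_{i_1}$; the entry that starts in position $j$ ends in position $u(j)$. Equal entries are never swapped, so they keep their order, and $u$ is determined by $\alpha$: it sends the $t$-th row of $\lambda$ with value $v$ to the $t$-th position of $\alpha$ with value $v$. Each step increases by exactly one the number of pairs $p<q$ with $a_p<a_q$. So $k$ is the number of pairs $p<q$ with $\alpha_p<\alpha_q$, and this is $\ell(u)$, since an inversion of $u$ can only involve unequal entries. So the word is reduced, and the product of operators is $\pi_u$.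

**Definition (keys).** For a partition put $\kappa_\lambda=x^\lambda$, and $\kappa_\beta=\pi_i\kappa_{s_i\beta}$ if $\beta_i<\beta_{i+1}$.

For example $\kappa_{02}=\pi_1x_1^2=\partial_1x_1^3=x_1^2+x_1x_2+x_2^2$. Write $\beta^+=\lambda(\beta)$ for the sort, let $\le$ be dominance order on partitions, and say that $x^\gamma$ occurs in $h$ if its coefficient in $h$ is nonzero. We use these standard facts (Demazure; Lascoux–Schützenberger; Reiner–Shimozono, *Key polynomials and a flagged Littlewood–Richardson rule*, JCTA 1995):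

* (K1) $\{\kappa_\beta:\beta\in\mathbb N^n\}$ is a $\mathbb Z$-basis of $\mathbb Z[x_1,\dots,x_n]$.
* (K2) $\pi_i\kappa_\beta=\kappa_{s_i\beta}$ if $\beta_i\ge\beta_{i+1}$, and $\pi_i\kappa_\beta=\kappa_\beta$ if $\beta_i\le\beta_{i+1}$.
* (K3) $\kappa_\beta$ has nonnegative coefficients; $x^\beta$ and $x^{\beta^+}$ occur in it; every $x^\gamma$ occurring in it has $\gamma^+\le\beta^+$. (It is a Demazure character inside the irreducible character $s_{\beta^+}$.)
* (K4) Every Schubert polynomial $\mathfrak S_w$ is a nonnegative integer combination of keys.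

Moreover $\{\mathfrak S_w\}$ is a $\mathbb Z$-basis of $\mathbb Z[x_1,x_2,\dots]$, the degree of $\mathfrak S_w$ is $\ell(w)$, and $\partial_i\mathfrak S_w=\mathfrak S_{ws_i}$ if $w(i)>w(i+1)$, while $\partial_i\mathfrak S_w=0$ otherwise.

Call a polynomial key-positive if it is a nonnegative combination of keys. By (K2), each $\pi_i$ sends a key to a key with the same sort. So $\pi_i$ preserves key-positivity, and no cancellation can occur when it is applied to a nonnegative combination of keys.

## 4. Positivity of $\mathfrak S^{\mathsf O}_z$, and adding a distant transposition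

The next lemma supplies the positivity on which everything rests.

**Lemma 1.** $\mathfrak S^{\mathsf O}_z$ is homogeneous and nonzero, of positive degree if $z\ne1$, and is a nonnegative integer combination of Schubert polynomials. Hence it is key-positive.

*Proof.* Descending: let $z(i)>z(i+1)$. If $z(i)=i+1$ put $z'=zs_i$; otherwise put $z'=s_izs_i$. By (1), $\partial_i\mathfrak S^{\mathsf O}_z$ is $2\mathfrak S^{\mathsf O}_{z'}$ or $\mathfrak S^{\mathsf O}_{z'}$. We claim $\ell(z')<\ell(z)$. In the first case this is clear. In the second, $u=zs_i$ has $\ell(u)=\ell(z)-1$. We have $\{z(i),z(i+1)\}\ne\{i,i+1\}$, since otherwise the descent would force $z(i)=i+1$. The map $s_i$ preserves the order of any two distinct numbers that are not $i$ and $i+1$ together, so $u^{-1}(i)=s_i(z(i))>s_i(z(i+1))=u^{-1}(i+1)$, and $z'=s_iu$ has one inversion fewer still. Every $z\ne1$ has a descent, and $\mathfrak S^{\mathsf O}_1=1$. So by induction on $\ell(z)$ all $\mathfrak S^{\mathsf O}_z$ are nonzero, and $\partial_i\mathfrak S^{\mathsf O}_z\ne0$ at every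 descent $i$ of $z$. In particular $\mathfrak S^{\mathsf O}_z$ is not constant if $z\ne1$.

Homogeneity: let $z$ have support in $[n]$ and suppose it is not the reversal $w_n$ of $[n]$. Choose $i<n$ with $z(i)<z(i+1)$. If $z$ fixes $i$ and $i+1$, put $z'=zs_i$; then $z'(i)=i+1$ and $\partial_i\mathfrak S^{\mathsf O}_{z'}=2\mathfrak S^{\mathsf O}_z$. Otherwise put $z'=s_izs_i$. Now $\{z(i),z(i+1)\}\ne\{i,i+1\}$, so $z'(i)=s_i(z(i+1))>s_i(z(i))=z'(i+1)$. Also $z'(i)\ne i+1$: otherwise $z(i+1)=i$ and $z(i)=i+1$, contradicting the ascent. So the third rule of (1) applies to $z'$ and gives $\partial_i\mathfrak S^{\mathsf O}_{z'}=\mathfrak S^{\mathsf O}_z$. In both cases $z'$ has support in $[n]$ and, by the descending part, more inversions than $z$. Repeating, we reach $w_n$, which is dominant, so $\mathfrak S^{\mathsf O}_{w_n}$ is homogeneous. Since $\partial_i$ preserves homogeneity, $\mathfrak S^{\mathsf O}_z$ is homogeneous. It is nonconstant if $z\ne1$, so then its degree is positive.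

Positivity: induct on the degree $d$. If $d=0$ then $z=1$. If $d\ge1$, write $\mathfrak S^{\mathsf O}_z=\sum_{\ell(w)=d}c_w\mathfrak S_w$. Each such $w$ has a descent $i$, and $c_w$ is the coefficient of $\mathfrak S_{ws_i}$ in $\partial_i\mathfrak S^{\mathsf O}_z\in\{0,\mathfrak S^{\mathsf O}_{z'},2\mathfrak S^{\mathsf O}_{z'}\}$. By induction $c_w$ is a nonnegative integer. Now apply (K4). $\square$

The next lemma gives us a supply of polynomials $\mathfrak S^{\mathsf O}_z$ in closed form.

**Lemma 2.** If $y\in I_\infty$ has support in $[n]$ and $m\ge n+1$, then $\mathfrak S^{\mathsf O}_{ys_m}=2(x_1+\dots+x_m)\,\mathfrak S^{\mathsf O}_y$.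

*Proof.* Induct on $\deg\mathfrak S^{\mathsf O}_y$. Let $z=ys_m$, and let $F$ be the right side. We compare $\partial_i$ of both sides for every $i$.

Let $i<n$. Then $z(i)=y(i)$ and $z(i+1)=y(i+1)$, and $x_1+\dots+x_m$ is fixed by $s_i$, so $\partial_iF=2(x_1+\dots+x_m)\,\partial_i\mathfrak S^{\mathsf O}_y$. At an ascent both derivatives vanish. At a descent let $y'$ be $ys_i$ or $s_iys_i$ as in (1). It has support in $[n]$, and since $i\le m-2$, the elements $s_i$ and $s_m$ commute, so the involution that (1) produces from $z$ is $y's_m$, with the same factor $1$ or $2$. By induction $\mathfrak S^{\mathsf O}_{y's_m}=2(x_1+\dots+x_m)\mathfrak S^{\mathsf O}_{y'}$, so $\partial_i\mathfrak S^{\mathsf O}_z=\partial_iF$.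

Let $i\ge n$ and $i\ne m$. Then $i$ is an ascent of $y$, and also of $z$, which differs beyond $n$ from the identity only by the swap of $m$ and $m+1$. As $s_i$ fixes $x_1+\dots+x_m$, both derivatives vanish.

Let $i=m$. Then $z(m)=m+1$, so $\partial_m\mathfrak S^{\mathsf O}_z=2\mathfrak S^{\mathsf O}_y$. Since $\partial_m\mathfrak S^{\mathsf O}_y=0$, the polynomial $\mathfrak S^{\mathsf O}_y$ is fixed by $s_m$, and $\partial_mF=2\mathfrak S^{\mathsf O}_y\,\partial_m(x_1+\dots+x_m)=2\mathfrak S^{\mathsf O}_y$.

So $\mathfrak S^{\mathsf O}_z-F$ is killed by all $\partial_i$. It is invariant under all $s_i$ but involves only finitely many variables, hence it is constant. Both terms are homogeneous of positive degree, so the constant is $0$. $\square$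

If $z=ys_{m_1}\cdots s_{m_s}$ is as in Theorem B, then $ys_{m_1}\cdots s_{m_j}$ has support in $[m_j+1]$ and $m_{j+1}\ge(m_j+1)+1$. So Lemma 2 applies $s$ times. Together with $\mathfrak S^{\mathsf O}_y=\kappa^{\mathsf Q}_{\lambda^0}$ and (2),
$$\mathfrak S^{\mathsf O}_z=\kappa^{\mathsf Q}_{\lambda^0}\prod_{j=1}^s2(x_1+\dots+x_{m_j}),\qquad \mathsf{cyc}(z)=\mathsf{diag}(\lambda^0)+s.\tag{3}$$

## 5. A Pieri rule for $Q$-keys, and Theorem B

By (3) we must learn to multiply a $Q$-key by $2(x_1+\dots+x_m)$. First we need the analog of (K2) for equal entries.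

**Lemma 3.** If $\gamma$ is symmetric and $\gamma_i=\gamma_{i+1}$, then $\pi_i\kappa^{\mathsf Q}_\gamma=\kappa^{\mathsf Q}_\gamma$. Hence $\pi_i\kappa^{\mathsf Q}_\gamma=\kappa^{\mathsf Q}_{s_i\gamma}$ whenever $\gamma_i\ge\gamma_{i+1}$. Moreover, for a symmetric partition $\lambda$ with $\lambda_j=\lambda_{j+1}$, the polynomial $\kappa^{\mathsf Q}_\lambda$ is symmetric in $x_j,x_{j+1}$.

*Proof.* We start with the last claim. Since $D_\lambda$ is invariant under transposition, $\kappa^{\mathsf Q}_\lambda$ is the product of $x_p+x_q$ over all unordered pairs $\{p,q\}$ ($p=q$ allowed) with $(p,q)\in D_\lambda$. If $\lambda_j=\lambda_{j+1}$, then rows $j,j+1$ of $D_\lambda$ are equal, and so are columns $j,j+1$. So $D_\lambda$ is stable under applying $s_j$ to both coordinates, and $s_j$ permutes the factors.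

Let $\lambda=\lambda(\gamma)$ and $\kappa^{\mathsf Q}_\gamma=\pi_u\kappa^{\mathsf Q}_\lambda$ as in Section 3. Since $u$ keeps equal entries in order, the adjacent equal entries $\gamma_i,\gamma_{i+1}$ come from adjacent rows: $i=u(j)$, $i+1=u(j+1)$ with $\lambda_j=\lambda_{j+1}$. Thus $s_iu=us_j$, and its length is $\ell(u)+1$ because $u(j)<u(j+1)$. Therefore $\pi_i\pi_u\kappa^{\mathsf Q}_\lambda=\pi_u\pi_j\kappa^{\mathsf Q}_\lambda=\pi_u\kappa^{\mathsf Q}_\lambda$. The case $\gamma_i>\gamma_{i+1}$ of the second claim is the definition of $\kappa^{\mathsf Q}_{s_i\gamma}$. $\square$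

Recall that a box $(a,b)\notin D_\lambda$ is addable if $D_\lambda\cup\{(a,b)\}$ is the diagram of a partition. For symmetric $\lambda$, addable boxes come in transposed pairs. If $(a,b)$ is addable, then row $a$ has $b-1$ boxes and column $b$ has $a-1$ boxes, so $\lambda_a=b-1$ and $\lambda_b=a-1$.

**Proposition 4.** Let $\alpha$ be symmetric with support in $[m]$ and at least one zero among $\alpha_1,\dots,\alpha_m$, and let $\lambda=\lambda(\alpha)$. For a value $v$ let $p_v$ be its last position in $(\alpha_1,\dots,\alpha_m)$. Then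
$$2(x_1+\dots+x_m)\,\kappa^{\mathsf Q}_\alpha=\sum_{(a,b)}2^{[a\ne b]}\,\kappa^{\mathsf Q}_{\alpha^{(a,b)}},$$
summed over the addable boxes $(a,b)$ of $D_\lambda$ with $a\ge b$, where $\alpha^{(a,b)}=\alpha+e_{p_{a-1}}+e_{p_{b-1}}$ if $a>b$ and $\alpha^{(a,a)}=\alpha+e_{p_{a-1}}$. Here $[a\ne b]$ is $1$ if $a\ne b$ and $0$ if $a=b$.

*Proof.* First let $\alpha=\lambda$. Cut $[m]$ into blocks of positions with equal entries of $\lambda$. The first row $a$ of each block is the row of exactly one addable box, namely $(a,\lambda_a+1)$. Conversely, every addable box lies in the first row of a block in $[m]$: its row is at most one more than the number of nonzero parts of $\lambda$, which is at most $m$ because there is a zero in $[m]$. By symmetry the column of an addable box is the first row of a block too.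

Let $a>b$, with blocks $[a,a']$ and $[b,b']$. The blocks are different since $\lambda_a=b-1\ne a-1=\lambda_b$. Adding $(a,b)$ and $(b,a)$ gives $\kappa^{\mathsf Q}_{\lambda+e_a+e_b}=\kappa^{\mathsf Q}_\lambda\,(x_a+x_b)$. Apply $\pi_{a'-1}\cdots\pi_a$ ($\pi_a$ first) and then $\pi_{b'-1}\cdots\pi_b$. On indices, each operator moves a raised entry one place to the right past a strictly smaller one, ending at $\lambda+e_{a'}+e_{b'}$. On polynomials, $\kappa^{\mathsf Q}_\lambda$ is symmetric in the variables of each block by Lemma 3, so it factors out. The operators $\pi_a,\dots,\pi_{a'-1}$ turn $x_a$ into $x_a+\dots+x_{a'}$ and fix $x_b$; then $\pi_b,\dots,\pi_{b'-1}$ turn $x_b$ into $x_b+\dots+x_{b'}$ and fix the rest. Hence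
$$\kappa^{\mathsf Q}_{\lambda+e_{a'}+e_{b'}}=\kappa^{\mathsf Q}_\lambda\,(x_a+\dots+x_{a'}+x_b+\dots+x_{b'}).$$
Here $a'=p_{b-1}$ and $b'=p_{a-1}$, so the left side is $\kappa^{\mathsf Q}_{\lambda^{(a,b)}}$. If $a=b$, then $\kappa^{\mathsf Q}_{\lambda+e_a}=2x_a\kappa^{\mathsf Q}_\lambda$, and in the same way $\kappa^{\mathsf Q}_{\lambda+e_{a'}}=2\kappa^{\mathsf Q}_\lambda(x_a+\dots+x_{a'})$ with $a'=p_{a-1}$. In the weighted sum each block of $[m]$ therefore contributes $2\kappa^{\mathsf Q}_\lambda\sum_{i\in\text{block}}x_i$ exactly once. This proves the case $\alpha=\lambda$.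

For general $\alpha$ go along a chain from $\lambda$ to $\alpha$ with all $i<m$. Suppose the formula holds for $\alpha$ and $\alpha_i>\alpha_{i+1}$, $i<m$; apply $\pi_i$. On the left it commutes with $x_1+\dots+x_m$ and gives $2(x_1+\dots+x_m)\kappa^{\mathsf Q}_{s_i\alpha}$. On the right, each entry is raised by at most $1$, so $\alpha^{(a,b)}$ still has left $\ge$ right in positions $i,i+1$. By Lemma 3, $\pi_i\kappa^{\mathsf Q}_{\alpha^{(a,b)}}=\kappa^{\mathsf Q}_{s_i(\alpha^{(a,b)})}$. The swap exchanged unequal entries of $\alpha$, so equal entries kept their order and the last position of the value $v$ in $s_i\alpha$ is $s_i(p_v)$. So $s_i(\alpha^{(a,b)})=(s_i\alpha)^{(a,b)}$. $\square$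

*Proof of Theorem B.* Start from (3) and apply Proposition 4 with $m=m_1,\dots,m_s$ in turn. Before step $j$ all indices have support in $[n]$ if $j=1$ and in $[m_{j-1}]$ if $j>1$, so position $m_j$ is zero and the hypotheses hold. A step that adds an off-diagonal pair of boxes gives a factor $2$ and leaves $\mathsf{diag}$ unchanged; a step that adds a diagonal box gives a factor $1$ and raises $\mathsf{diag}$ by one. So a final term $\kappa^{\mathsf Q}_\alpha$ has coefficient $2^{s-(\mathsf{diag}(\alpha)-\mathsf{diag}(\lambda^0))}=2^{\mathsf{cyc}(z)-\mathsf{diag}(\alpha)}$. The multiset is indexed by the chains of successively added boxes. $\blacksquare$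

As a test take $z=s_1s_3s_5$, so $y=s_1$ and $\lambda^0=(1)$. From $\kappa^{\mathsf Q}_{1}$ with $m=3$, the only addable box with $a\ge b$ is $(2,1)$, and we get $2\kappa^{\mathsf Q}_{201}$, as found by hand in Section 1. For $m=5$ the addable boxes of $D_{(2,1)}$ with $a\ge b$ are $(3,1)$ and $(2,2)$, so
$$\mathfrak S^{\mathsf O}_{s_1s_3s_5}=4\,\kappa^{\mathsf Q}_{30101}+2\,\kappa^{\mathsf Q}_{202}.$$
Here $\mathsf{cyc}=3$, $\mathsf{diag}(30101)=1$, $\mathsf{diag}(202)=2$. A direct check: with $S=x_1+\dots+x_5$ and $T=x_1x_2+x_1x_3+x_2^2+x_2x_3+x_3^2$, we have $\kappa^{\mathsf Q}_{202}=\pi_2(4x_1(x_1x_2+x_2^2))=4x_1T$. Applying $\pi_3$, $\pi_4$, $\pi_2$ in this order to $\kappa^{\mathsf Q}_{311}=2x_1(x_1+x_2)(x_1+x_3)$ gives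
$$\kappa^{\mathsf Q}_{30101}=\pi_2\big(2x_1(x_1+x_2)(S-x_2)\big)=2x_1\big((x_1+x_2+x_3)S-T\big).$$
So the right side is $8x_1(x_1+x_2+x_3)S$, in agreement with (3). The guess passes again.

## 6. A repeated term, and the relation that can hide it

Proposition 4 suggests the first approach to a counterexample: find two different chains of boxes that end at the same $\alpha$. This does happen. Take $\lambda^0=(6,3,3,1,1,1)$, which is symmetric with $\mathsf{diag}=3$, and $s=3$. Two of the chains are
$$\begin{aligned}(6,3,3,1,1,1)&\to(6,3,4,1,1,2)\to(6,4,4,1,1,3)\to(6,4,5,1,2,3)&&\text{adding }(4,2),(4,3),(5,2),\\(6,3,3,1,1,1)&\to(6,3,4,1,1,2)\to(6,3,5,1,2,2)\to(6,4,5,1,2,3)&&\text{adding }(4,2),(5,2),(4,3).\end{aligned}$$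
To check a step, recall that $(a,b)$ raises the last entry equal to $a-1$ and the last entry equal to $b-1$. For instance $(4,3)$ acts on $(6,3,4,1,1,2)$ by raising the last $3$ (position $2$) and the last $2$ (position $6$); and the sort $(6,4,3,2,1,1)$ does have $(4,3)$ as an addable box. The other steps are checked in the same way; the intermediate sorts are $(6,4,3,2,1,1)$, then $(6,4,4,3,1,1)$ or $(6,5,3,2,2,1)$, then $(6,5,4,3,2,1)$. So $\kappa^{\mathsf Q}_{645123}$ occurs at least twice in the expansion of Theorem B, each time with coefficient $2^{6-3}=8$.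

Does this refute the formula with $\mathcal Y(z)$? No: the argument stops exactly here. The $Q$-keys are linearly dependent, so one expansion says nothing about the others. From the list in Section 1,
$$\kappa^{\mathsf Q}_{210}+\kappa^{\mathsf Q}_{021}+\kappa^{\mathsf Q}_{102}=\kappa^{\mathsf Q}_{120}+\kappa^{\mathsf Q}_{012}+\kappa^{\mathsf Q}_{201},\tag{4}$$
as both sides equal $2(3x_1^2+2x_2^2+x_3^2+5x_1x_2+3x_1x_3+2x_2x_3)$. Because of (4), the sum $2\kappa^{\mathsf Q}_{210}+\kappa^{\mathsf Q}_{021}+\kappa^{\mathsf Q}_{102}$, which has a repeated term, equals $\kappa^{\mathsf Q}_{210}+\kappa^{\mathsf Q}_{120}+\kappa^{\mathsf Q}_{012}+\kappa^{\mathsf Q}_{201}$, which has none. We must therefore control all nonnegative expansions at once. (And for the first sentence of (P) two copies would not be enough: $8+8=16$ is a power of two.)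

## 7. Pinning the long row: a model case

Two features of the example point to the way out. First, in the last three entries the two chains read $111\to112\to113\to123$ and $111\to112\to122\to123$: each step raises the last entry with a given value. That is how ordinary keys multiply by $y_1+y_2+\cdots$ (Lemma 6(a) below), and ordinary keys are a basis, so multiplicities of ordinary keys cannot be argued away. Second, in relation (4) the large part $2$ wanders through all positions. If the large parts could be pinned to the front, perhaps the relations would go away.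

Let us try this on $f=\mathfrak S^{\mathsf O}_{2143}=4x_1(x_1+x_2+x_3)$. Suppose $f=\sum c_\alpha\kappa^{\mathsf Q}_\alpha$ with all $c_\alpha>0$. A symmetric partition with exactly two boxes $(i,j)$, $i\ge j$, must be $(2,1)$, so every $\alpha$ has sort $(2,1)$. In keys, $\kappa^{\mathsf Q}_{21}=2\kappa_2+2\kappa_{11}$. Along a chain from $(2,1)$ to $\alpha$ the operators carry $\kappa_2$ to a key $\kappa_{2e_p}$, where $p$ is the position of the $2$ in $\alpha$: whenever the $2$ of the composition is swapped, so is the $2$ of the key index. So $x_p^2$ occurs in $\kappa^{\mathsf Q}_\alpha$. All coefficients are nonnegative and nothing cancels, so $x_p^2$ occurs in $f$. Hence $p=1$, and $\alpha=(2,e_q)$ for some $q$, with $\kappa^{\mathsf Q}_\alpha=2x_1(x_1+\dots+x_{q+1})$. Divide by $2x_1$, set $x_1=0$, and write $y_i=x_{i+1}$: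
$$2(y_1+y_2)=\sum_qc_{(2,e_q)}(y_1+\dots+y_q),\qquad\text{that is}\qquad 2\,\kappa_{01}(y)=\sum_qc_{(2,e_q)}\,\kappa_{e_q}(y).$$
Keys are linearly independent, so $c_{201}=2$, and there is no other term. The coefficient is forced.

The proof of Theorem A does the same with three long rows instead of one, so that the remaining entries can take the values $1,2,3$ and the two-orders effect has room. The lengths of the three rows are made so different that they are pinned in positions $1,2,3$. Nonnegativity of the $c_\alpha$ is essential: it guarantees that a monomial of $\kappa^{\mathsf Q}_\alpha$ survives in $f$.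

## 8. Which monomials occur in a $Q$-key

To pin long rows we need to know one good monomial of each $Q$-key. Let $\lambda$ be a symmetric partition, $r=\mathsf{diag}(\lambda)$, and
$$\mu_j=|\{i\ge j:(i,j)\in D_\lambda\}|.$$
Column $j$ has length $\lambda_j$ by symmetry, so $\mu_j=\lambda_j-j+1$ for $j\le r$ and $\mu_j=0$ for $j>r$; thus $\mu_1>\dots>\mu_r>0$. For $\lambda=\lambda(\alpha)$ write $\mu=\mu(\alpha)$. For example $\lambda=(2,1)$ gives $\mu=(2)$, and $(2,2)$ gives $\mu=(2,1)$.

**Lemma 5.** (a) $\deg_{x_p}\kappa^{\mathsf Q}_\lambda=\lambda_p$. (b) $x^\mu$ occurs in $\kappa^{\mathsf Q}_\lambda$, and every $x^\gamma$ occurring in it has $\gamma^+\le\mu$. (c) Every $\kappa^{\mathsf Q}_\alpha$ is key-positive. (d) Some key $\kappa_\beta$ with $\beta^+=\mu$ occurs in $\kappa^{\mathsf Q}_\lambda$. Moreover, $x^{\mu(\alpha)}$ occurs in $\kappa^{\mathsf Q}_\alpha$.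

*Proof.* (a) The degree is the number of factors containing $x_p$. The factors $(p,j)$ with $j\le p$ number $\min(p,\lambda_p)$, and the factors $(i,p)$ with $i>p$ number $\max(\lambda_p-p,0)$. The sum is $\lambda_p$.

(b) Choosing $x_j$ from each factor $x_i+x_j$, $i\ge j$, gives $x^\mu$, and nothing cancels. Now let $x^\gamma$ occur and let $K\subset\mathbb P$ have $k$ elements. Then $\sum_{i\in K}\gamma_i$ is at most the number of factors $(i,j)$ that meet $K$, meaning $i\in K$ or $j\in K$. Let $\theta:\{k+1,k+2,\dots\}\to\mathbb P\setminus K$ be the increasing bijection. The $t$-th smallest element of $\mathbb P\setminus K$ is at most $k+t$, so $\theta(i)\le i$. Hence $(i,j)\mapsto(\theta(i),\theta(j))$ sends boxes of $D_\lambda$ with $i\ge j>k$ injectively to boxes $(i',j')$ of $D_\lambda$ with $i'\ge j'$ that avoid $K$. So at least as many factors avoid $K$ as have $j>k$, and at most $|\{(i,j)\in D_\lambda:i\ge j,\ j\le k\}|=\mu_1+\dots+\mu_k$ factors meet $K$. Taking for $K$ the positions of the $k$ largest entries of $\gamma$, we get $\gamma^+\le\mu$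 (the total degrees agree).

(c) $\kappa^{\mathsf Q}_\lambda=\mathfrak S^{\mathsf O}_y$ for a dominant $y$, which is key-positive by Lemma 1; the operators $\pi_i$ preserve key-positivity.

(d) By (b) and (c), some key $\kappa_\beta$ in the expansion of $\kappa^{\mathsf Q}_\lambda$ contains $x^\mu$, so $\mu\le\beta^+$ by (K3). By (K3) and positivity $x^\beta$ occurs in $\kappa^{\mathsf Q}_\lambda$, so $\beta^+\le\mu$ by (b). Hence $\beta^+=\mu$. The operators taking $\kappa^{\mathsf Q}_\lambda$ to $\kappa^{\mathsf Q}_\alpha$ turn $\kappa_\beta$ into a key with the same sort $\mu$. This key occurs in $\kappa^{\mathsf Q}_\alpha$ by positivity, and it contains $x^\mu$ by (K3). $\square$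

In particular all $\kappa^{\mathsf Q}_\alpha$ have nonnegative coefficients.

## 9. Two facts on ordinary keys

Part (a) is the multiplication rule that produces the multiplicity. Part (b) will separate terms with $\mathsf{diag}\ge4$ from those with $\mathsf{diag}=3$.

**Lemma 6.** (a) If $\gamma$ is supported in $[M]$, then $(x_1+\dots+x_M)\kappa_\gamma=\sum_v\kappa_{\gamma+e_{p_v}}$, where $v$ runs over the distinct values among $\gamma_1,\dots,\gamma_M$ and $p_v$ is the last position in $[M]$ with value $v$. (b) If $h\in\mathbb Q[x_1,\dots,x_n]$ is divisible by $x_1^4$, its key expansion involves only $\kappa_\beta$ with $\beta_1\ge4$.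

*Proof.* (a) Let $\lambda=\gamma^+$. For a maximal block $[a,a']$ of equal entries of $(\lambda_1,\dots,\lambda_M)$, the monomial $x^\lambda$ is symmetric in $x_a,\dots,x_{a'}$, so
$$\kappa_{\lambda+e_{a'}}=\pi_{a'-1}\cdots\pi_a\,x^{\lambda+e_a}=x^\lambda\,\pi_{a'-1}\cdots\pi_a\,x_a=x^\lambda(x_a+\dots+x_{a'}).$$
Summing over the blocks gives the case $\gamma=\lambda$. For general $\gamma$ go along a chain with all $i<M$. Suppose the formula holds for $\gamma$, and $\gamma_i>\gamma_{i+1}$ with $i<M$. Apply $\pi_i$, which commutes with multiplication by $x_1+\dots+x_M$. After raising one entry of $\gamma$ by $1$ we still have left $\ge$ right in positions $i,i+1$, so by (K2) $\pi_i$ sends $\kappa_{\gamma+e_{p_v}}$ to $\kappa_{s_i(\gamma+e_{p_v})}$. Equal entries keep their order, so the raised entry ends at the last position of $v$ in $s_i\gamma$.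

(b) We first show $x_1^{\beta_1}\mid\kappa_\beta$. Let $k=\beta_1$, $\lambda=\beta^+$, and let $j$ be minimal with $\lambda_j=k$. Moving the entry $\lambda_j$ to the front past strictly larger entries gives
$$\kappa_{(k,\lambda_1,\dots,\lambda_{j-1},\lambda_{j+1},\dots)}=\pi_1\cdots\pi_{j-1}\,x^\lambda.$$
Since $(x_1\cdots x_j)^k$ divides $x^\lambda$ and is symmetric in $x_1,\dots,x_j$, it factors out and divides this key. Finally $\kappa_\beta$ is obtained from this key by operators $\pi_i$ with $i\ge2$, which commute with multiplication by $x_1^k$. So $x_1^k\mid\kappa_\beta$.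

Fix a degree $d$. The keys $\kappa_\beta$ with $\beta\in\mathbb N^n$, $|\beta|=d$, $\beta_1\ge4$ are linearly independent elements of the degree-$d$ part of $x_1^4\mathbb Q[x_1,\dots,x_n]$, and there are as many of them as monomials $x^\beta$ in that space. So they form a basis of it, and $h$ is a combination of such keys; by (K1) this is its key expansion. $\square$

Here is the multiplicity phenomenon in miniature. The coefficient of $\kappa_{123}$ in $(y_1+y_2+y_3)^3\kappa_{111}$ is $2$: starting from $111$, the first step must give $112$, and then both orders of "raise the last $1$" and "raise the last $2$" lead to $123$.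

## 10. An involution with three long rows

Fix $N\ge1$ and put
$$s=N+1,\qquad R=2s+8,\qquad K=R+s+10,$$
$$\lambda^0=(3+3K,\;3+2K,\;3+K,\;3^K,\;2^K,\;1^K).$$
The rows after the third form the tail $\tau=(3^K,2^K,1^K)$. The number of rows of length at least $1$, $2$, $3$ is $3+3K$, $3+2K$, $3+K$; columns $4$ to $3+K$ have length $3$, the next $K$ have length $2$, and the next $K$ have length $1$. So $\lambda^0$ is symmetric, $\mathsf{diag}(\lambda^0)=3$, and it has $3+3K$ rows. The gaps between the long rows are $K$ because the tail contains each of the values $1,2$ exactly $K$ times.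

Let $y\in I_\infty$ be dominant with $D(y)=D_{\lambda^0}$ and support in $[n]$. Row $3+3K$ of $D(y)$ is nonempty, so some $j>3+3K$ has $y(j)<y(3+3K)$. Such a $j$ lies in $[n]$, because integers beyond $n$ are fixed and are in no inversion. So $n\ge4+3K$. Put $m_j=n+2j-1$ and $z=ys_{m_1}\cdots s_{m_s}$. By (3),
$$f:=\mathfrak S^{\mathsf O}_z=\kappa^{\mathsf Q}_{\lambda^0}\prod_{j=1}^sL_j,\qquad L_j=2(x_1+\dots+x_{m_j}),\qquad \mathsf{cyc}(z)=3+s,\tag{5}$$
and separating the boxes $(i,j)$ with $j\le i\le3$,
$$\kappa^{\mathsf Q}_{\lambda^0}=C\prod_{i\ge4}\ \prod_{j\le\lambda^0_i}(x_i+x_j),\qquad C=8x_1x_2x_3(x_1+x_2)(x_1+x_3)(x_2+x_3).$$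
By Lemma 5(a), $\deg_{x_p}f\le\lambda^0_p+s$, and $\lambda^0_p\le3$ for $p\ge4$.

The target is
$$\beta^*=(3^K,2^K,1^{K-N},2^{N-1},3),\qquad \alpha^*=(3+3K,\ 3+2K+N,\ 4+K,\ \beta^*),$$
where $K=3N+21>N$. The tail $\beta^*$ has $3K$ entries $\ge1$, $2K+N$ entries $\ge2$, and $K+1$ entries $\ge3$. The sort is
$$\lambda(\alpha^*)=(3+3K,\,3+2K+N,\,4+K,\,3^{K+1},\,2^{K+N-1},\,1^{K-N}).$$
Its first three columns have lengths $3+3K$, $3+2K+N$, $4+K$; then come $K+1$ columns of length $3$, $K+N-1$ of length $2$, and $K-N$ of length $1$. So $\alpha^*$ is symmetric with $\mathsf{diag}(\alpha^*)=3$, and $2^{\mathsf{cyc}(z)-\mathsf{diag}(\alpha^*)}=2^s=2^{N+1}$.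

## 11. Rigidity of nonnegative expansions of $f$

Suppose $f=\sum_{\alpha\in\mathcal A}c_\alpha\kappa^{\mathsf Q}_\alpha$ with $\mathcal A$ finite and all $c_\alpha>0$ (drop zero coefficients). All $Q$-keys have nonnegative coefficients, so every monomial occurring in some $\kappa^{\mathsf Q}_\alpha$, $\alpha\in\mathcal A$, occurs in $f$. Fix $\alpha\in\mathcal A$ and write $\lambda=\lambda(\alpha)$, $\mu=\mu(\alpha)$, $r=\mathsf{diag}(\alpha)$.

**Step 1 (shape).** The purpose is to show that the three longest rows of $\lambda$ are nearly as long as those of $\lambda^0$, and hence far apart.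

By Lemma 5(d), $x^\mu$ occurs in $f$. Since $x_1x_2x_3\mid f$, we have $\mu_3\ge1$, so $r\ge3$. Now $f$ is a product of linear forms with nonnegative coefficients, so $x^\mu$ arises by choosing one variable from each form. Fix such a choice. It uses only $x_1,\dots,x_r$.

First we bound $r$. The variables $x_4,\dots,x_r$ can be chosen only from the forms $x_i+x_j$ with $4\le i\le r$, $j\le3$, at most $3(r-3)$ in number, and from the $s$ forms $L_j$. Let $q=r-3$. As $\mu_4>\dots>\mu_r\ge1$,
$$\frac{q(q+1)}2\le\mu_4+\dots+\mu_r\le3q+s,\qquad\text{so}\qquad q(q-5)\le2s.$$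
If $q\ge6$ then $q\le q(q-5)\le2s$. So $q\le\max(5,2s)$ and $r\le3+\max(5,2s)\le R$.

Next, let $j\le3$. Column $j$ of $D_{\lambda^0}$ has length $\lambda^0_j$, so there are at least $\lambda^0_j-r$ forms $x_i+x_j$ with $i>r$. Each must contribute $x_j$, since $x_i$ is not available. Also $C$ is divisible by $x_j$ and contributes at least one more. Therefore
$$\mu_j\ge\lambda^0_j-r+1\ge\lambda^0_j-R\quad(j\le3),\qquad \mu_j\le\deg_{x_j}f\le\lambda^0_j+s\quad(\text{all }j).$$
Now use $\lambda^0_1-\lambda^0_2=\lambda^0_2-\lambda^0_3=K$, $\lambda^0_3=3+K$ and $K=R+s+10>R+s+3$: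
$$\begin{aligned}\mu_1&\ge\lambda^0_2+K-R>\lambda^0_2+s+1\ge\mu_2+1=\lambda_2,\\ \mu_2&\ge\lambda^0_3+K-R>\lambda^0_3+s+2\ge\mu_3+2=\lambda_3,\\ \mu_3&\ge3+K-R>6+s\ge\lambda_4.\end{aligned}\tag{6}$$
The last inequality holds since $\lambda_4=\mu_4+3\le(3+s)+3$ if $r\ge4$, and $\lambda_4\le3$ if $r=3$. As $\lambda_j\ge\mu_j$ for $j\le3$, we get $\lambda_1>\lambda_2>\lambda_3>\lambda_4$. Since $\deg_{x_p}f\le\lambda^0_p+s$, and this is at most $\lambda^0_2+s$ for $p\ge2$, at most $\lambda^0_3+s$ for $p\ge3$, and at most $3+s$ for $p\ge4$, the left halves of (6) also give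
$$\mu_1>\deg_{x_p}f\ (p\ge2),\qquad\mu_2>\deg_{x_p}f\ (p\ge3),\qquad\mu_3>\deg_{x_p}f\ (p\ge4).\tag{7}$$

**Step 2 (position).** The purpose is to show that the long rows stay in front: $\alpha_1=\lambda_1$, $\alpha_2=\lambda_2$, $\alpha_3=\lambda_3$.

By Lemma 5(d) a key $\kappa_\beta$ with $\beta^+=\mu$ occurs in $\kappa^{\mathsf Q}_\lambda$. Since $x^\beta$ occurs in $\kappa^{\mathsf Q}_\lambda$, Lemma 5(a) gives $\beta_p\le\lambda_p$ for all $p$. By (6), $\lambda_p<\mu_1$ for $p\ge2$, so the entry $\mu_1$ of $\beta$ is in position $1$. Next, $\lambda_p<\mu_2$ for $p\ge3$, so $\mu_2$ is in position $2$, as position $1$ is taken. In the same way $\lambda_p<\mu_3$ for $p\ge4$ puts $\mu_3$ in position $3$. So $\beta_j=\mu_j$ for $j=1,2,3$, and all other entries of $\beta$ are smaller than $\mu_3$.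

Take a chain $\lambda=a^{(0)},\dots,a^{(k)}=\alpha$ and apply the corresponding operators $\pi_i$ to $\kappa_\beta$. By (K2) this gives keys $\kappa_{b^{(0)}},\dots,\kappa_{b^{(k)}}$ with $b^{(0)}=\beta$. We claim that for $j\le3$ the entry $\mu_j$ of $b^{(t)}$ is in the same position as the entry $\lambda_j$ of $a^{(t)}$. This holds for $t=0$. Consider a step that swaps $a_i>a_{i+1}$, and let $b$ be the key index before the step.

* If neither position $i$ nor $i+1$ carries one of $\lambda_1,\lambda_2,\lambda_3$, then $\pi_i$ moves none of $\mu_1,\mu_2,\mu_3$.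
* If $a_{i+1}$ is one of $\lambda_1,\lambda_2,\lambda_3$, then so is $a_i$, because $a_i>a_{i+1}$. So this is part of the next case.
* If $a_i=\lambda_j$ with $j\le3$, then $a_{i+1}$ is some $\lambda_{j'}$ with $j<j'\le3$, or none of the three. In both cases $b_i=\mu_j>b_{i+1}$, so $\pi_i$ swaps these entries of $b$ as well.

This proves the claim. The key $\kappa_{b^{(k)}}$ occurs in $\kappa^{\mathsf Q}_\alpha$ since nothing cancels, so $x^{b^{(k)}}$ occurs in $\kappa^{\mathsf Q}_\alpha$, hence in $f$. For $j\le3$ it has exponent $\mu_j$ at the position of $\lambda_j$ in $\alpha$. By (7) the position of $\lambda_1$ is $1$; that of $\lambda_2$ is at most $2$, hence $2$; and that of $\lambda_3$ is at most $3$, hence $3$.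

**Step 3 (reduction to ordinary keys).** The purpose is to turn the expansion into one in ordinary keys, where coefficients are unique.

By Step 2 we can go from $\lambda$ to $\alpha$ by a chain using only swaps with $i\ge4$. Let $\Pi_\alpha$ be the corresponding product of operators $\pi_i$, $i\ge4$. Since $\lambda_3\ge3$, all boxes $(i,j)$ with $j\le i\le3$ are in $D_\lambda$, so
$$\kappa^{\mathsf Q}_\lambda=C\,E_\lambda,\qquad E_\lambda=\prod_{(i,j)\in D_\lambda,\ i\ge j,\ i\ge4}(x_i+x_j),\qquad \kappa^{\mathsf Q}_\alpha=C\cdot\Pi_\alpha E_\lambda,$$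
because $C$ involves only $x_1,x_2,x_3$. Divide $f=\sum c_\alpha\kappa^{\mathsf Q}_\alpha$ by $C$ and set $x_1=x_2=x_3=0$; this substitution commutes with $\pi_i$ for $i\ge4$. Put $y_i=x_{i+3}$ (so $\pi_i$ in the $x$'s is $\pi_{i-3}$ in the $y$'s). On the left, $\prod_{i\ge4}\prod_{j\le\lambda^0_i}(x_i+x_j)$ becomes $\prod_{i\ge4}x_i^{\lambda^0_i}=\kappa_\tau(y)$. So
$$g:=\kappa_\tau(y)\prod_{j=1}^s2(y_1+\dots+y_{m_j-3})=\sum_{\alpha\in\mathcal A}c_\alpha H_\alpha,\qquad H_\alpha=\Pi_\alpha\big(E_\lambda|_{x_1=x_2=x_3=0}\big).\tag{8}$$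

There are two kinds of terms. If $\mathsf{diag}(\alpha)=3$, then $\lambda_i\le3$ for $i\ge4$. Each factor of $E_\lambda$ is $x_i+x_j$ with $j\le3$ and becomes $x_i$. So $E_\lambda$ becomes $\prod_{i\ge4}x_i^{\lambda_i}$, and $H_\alpha=\kappa_{(\alpha_4,\alpha_5,\dots)}(y)$. If $\mathsf{diag}(\alpha)\ge4$, then $\lambda_4\ge4$, and the factors of the boxes $(4,1),(4,2),(4,3),(4,4)$ become $x_4,x_4,x_4,2x_4$. So $y_1^4$ divides $E_\lambda|_{x_1=x_2=x_3=0}$, and by Lemma 6(b) only keys whose index has a part $\ge4$ occur in it. The $\pi_i$ preserve sorts, so the same is true of $H_\alpha$.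

Now let $\beta$ be a composition with all parts $\le3$, and compare the coefficients of $\kappa_\beta(y)$ in (8). Only those $\alpha\in\mathcal A$ contribute that have $\mathsf{diag}(\alpha)=3$ and $(\alpha_4,\alpha_5,\dots)=\beta$. There is at most one: by Step 2 and the symmetry of $\lambda$, for $j\le3$
$$\alpha_j=\lambda_j=|\{i:\lambda_i\ge j\}|=3+|\{i:\beta_i\ge j\}|,$$
so $\beta$ determines $\alpha$. For $\beta=\beta^*$, the counts in Section 10 show that this $\alpha$ is $\alpha^*$. Setting $c_{\alpha^*}=0$ if $\alpha^*\notin\mathcal A$, we obtain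
$$c_{\alpha^*}=[\kappa_{\beta^*}(y)]\,g,\tag{9}$$
where $[\kappa_{\beta^*}(y)]\,g$ denotes the coefficient of $\kappa_{\beta^*}(y)$ in the key expansion of $g$. The right side does not depend on the expansion we started from.

## 12. Counting raising sequences

**Step 4 (the coefficient).** The purpose is to compute the right side of (9) by Lemma 6(a).

Since $m_1-3=n-2\ge3K+2$, the composition $\tau$ has support in $[m_1-3]$. After step $j$ the support lies in $[m_j-3]\subset[m_{j+1}-3]$, so Lemma 6(a) applies $s$ times. It gives $[\kappa_{\beta^*}]g=2^s\cdot\#$, where $\#$ is the number of sequences $(v_1,\dots,v_s)$ of values such that, starting from $\tau$ and raising by $1$, in step $j$, the last occurrence of $v_j$ in $[m_j-3]$, we arrive at $\beta^*$. Entries never decrease along the way. We determine the possible sequences.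

* No $v_j$ is $0$. Up to its first use the support stays in $[3K]$, and $m_j-3>3K$, so the first use raises position $m_j-3$, where $\beta^*$ is $0$.
* No $v_j$ is $\ge3$, since that would create a part $\ge4$.
* So all $v_j\in\{1,2\}$. A step with value $2$ creates exactly one new entry $\ge3$, and a step with value $1$ creates none. There are $K$ such entries in $\tau$ and $K+1$ in $\beta^*$, so exactly one $v_j$ is $2$, and the other $s-1=N$ are $1$.
* If $v_1=2$, the last $2$ of $\tau$, in position $2K$, becomes $3$. But $\beta^*_{2K}=2$, so this is impossible.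
* Suppose the $2$ comes after exactly $k$ ones, $1\le k\le N$. After these ones the composition is $(3^K,2^K,1^{K-k},2^k)$. The step with value $2$ turns the last entry, in position $3K$, into $3$. The remaining $N-k$ ones turn the last remaining $1$'s into $2$'s, and the result is $(3^K,2^K,1^{K-N},2^{N-1},3)=\beta^*$, whatever $k$ was.

So $\#=N$, one sequence for each $k=1,\dots,N$. With (9),
$$c_{\alpha^*}=N\cdot2^s=N\cdot2^{N+1}=N\cdot2^{\mathsf{cyc}(z)-\mathsf{diag}(\alpha^*)}.$$
This proves Theorem A. $\blacksquare$

For $N=3$ the numbers are $s=4$, $R=16$, $K=30$ and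
$$\lambda^0=(93,\,63,\,33,\,3^{30},\,2^{30},\,1^{30}),\qquad \alpha^*=(93,\,66,\,34,\,3^{30},\,2^{30},\,1^{27},\,2^2,\,3).$$
Every nonnegative expansion of the corresponding $\mathfrak S^{\mathsf O}_z$ into $Q$-keys with distinct indices has coefficient $48=3\cdot2^4$ at $\alpha^*$, and by Theorem B such expansions exist. Since $48$ is not a power of two, both sentences of (P) are false.
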